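\title{Closed mixture preorders and their representation by mixture-preserving functions}

\begin{abstract}
A mixture preorder on a mixture space is a preorder, not necessarily complete, that satisfies strong independence. We prove that such a preorder is the unanimity order of a family of mixture-preserving real functions if and only if its graph is closed for the weak topology, the coarsest topology that makes all mixture-preserving functions continuous. The proof linearizes the space and separates a cone from a weighted ball that is built from a neighborhood missing the graph. The same argument bounds the growth of the representing functions and, on convex sets, identifies the closure of an arbitrary mixture preorder. Two examples show that closed sections do not suffice, and that for a coarser topology the representing functions cannot always be taken continuous.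
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{mixture space} is a set $M$ with an operation $(x,\alpha,y)\mapsto x\alpha y\in M$, defined for $x,y\in M$ and $\alpha\in[0,1]$, that satisfies the Herstein--Milnor axioms
\[
x1y=x,\qquad x\alpha y=y(1-\alpha)x,\qquad (x\beta y)\alpha y=x(\alpha\beta)y .
\]
Every convex subset of a real vector space is a mixture space under $x\alpha y=\alpha x+(1-\alpha)y$. A function $u\colon M\to\mathbb{R}$ is \emph{mixture preserving} if $u(x\alpha y)=\alpha u(x)+(1-\alpha)u(y)$ for all $x,y\in M$ and $\alpha\in[0,1]$. These functions form a vector space $A$, which contains the constants.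

A \emph{mixture preorder} on $M$ is a reflexive and transitive relation $\succcurlyeq$ that satisfies \emph{strong independence}: for all $x,y,z\in M$ and $\alpha\in(0,1)$,
\[
x\succcurlyeq y\iff x\alpha z\succcurlyeq y\alpha z .
\]
Completeness is not assumed, so two points may be incomparable. The pair $(M,\succcurlyeq)$ is a \emph{preordered mixture space}, and the \emph{graph} of $\succcurlyeq$ is the set $\{(x,y)\in M\times M:x\succcurlyeq y\}$.

Every nonempty family $\mathcal{U}\subset A$ defines a preorder by unanimity: $x\succcurlyeq y$ if and only if $u(x)\ge u(y)$ for all $u\in\mathcal{U}$. This is a mixture preorder, because $u(x\alpha z)-u(y\alpha z)=\alpha(u(x)-u(y))$. We call $\mathcal{U}$ a \emph{multi-representation} of the preorder and ask which mixture preorders arise in this way.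
\begin{itemize}
\item[(MR)] The preorder $\succcurlyeq$ has a multi-representation $\mathcal{U}\subset A$.
\end{itemize}
Not every mixture preorder does. The lexicographic order on $\mathbb{R}^2$, in which $x\succcurlyeq y$ means that $x_1>y_1$ or that $x_1=y_1$ and $x_2\ge y_2$, is a mixture preorder with $(1/n,0)\succcurlyeq(0,1)$ for all $n$. Each member $u$ of a multi-representation would satisfy $\frac1n u(1,0)+(1-\frac1n)u(0,0)\ge u(0,1)$, hence $u(0,0)\ge u(0,1)$ in the limit, whereas $(0,0)\not\succcurlyeq(0,1)$. The obstruction is a failure to pass to limits, and to state it in general one needs a topology that comes from the mixture structure alone. The \emph{weak topology} on $M$ is the coarsest topology for which every $u\in A$ is continuous. Unless another topology is named, $M$ carries the weak topology and $M\times M$ the product topology.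
\begin{itemize}
\item[(Cl)] The graph of $\succcurlyeq$ is closed in $M\times M$.
\end{itemize}
It is known that (MR) implies (Cl): the graph is then the intersection over $u\in\mathcal{U}$ of the closed sets $\{(x,y):u(x)-u(y)\ge0\}$. The question whether (Cl) implies (MR) for every preordered mixture space comes from McCarthy, Mikkola and Thomas \cite{MMT}. The answer is yes.

\begin{theorem}\label{thm:main}
For every preordered mixture space with the weak topology, \textup{(Cl)} and \textup{(MR)} are equivalent.
\end{theorem}

One expects a separation argument: the differences of comparable points generate a convex cone, and a closed convex cone should be an intersection of half-spaces. The difficulty is that the cone lives in a vector space outside $M$, while (Cl) speaks only of pairs of points of $M$. If $\lambda_i(z_i-w_i)\to x_0-y_0$ with $z_i\succcurlyeq w_i$, nothing forces $z_i$ or $w_i$ to converge, so it is not evident that (Cl) makes the cone closed. Section~\ref{sec:lotteries} shows the difficulty and its resolution on spaces of lotteries. Sections~\ref{sec:linear} and~\ref{sec:separation} prove Theorem~\ref{thm:main}. Section~\ref{sec:refinements}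 draws two further results from the same lemma: a version for topologies generated by subfamilies of $A$, and a description of the closure of a mixture preorder on a convex set. Section~\ref{sec:examples} shows that two natural relaxations of the hypotheses fail.

\medskip\noindent\textbf{Conventions.} If $M$ is empty, both conditions hold (take for $\mathcal{U}$ the set consisting of the empty function), so we assume $M\ne\emptyset$. A \emph{convex cone} is a nonempty subset of a real vector space that is closed under addition and under multiplication by scalars $\lambda\ge0$; it contains $0$. A function $u\in A$ is \emph{increasing} if $z\succcurlyeq w$ implies $u(z)\ge u(w)$. Constants are increasing, and every member of a multi-representation is increasing. Therefore (MR) holds if and only if, whenever $x_0\not\succcurlyeq y_0$, there is an increasing $u\in A$ with $u(x_0)<u(y_0)$; the set of all increasing functions is then a multi-representation.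

\section{Lotteries: the difficulty and the idea}\label{sec:lotteries}

For a set $X$ let $\Delta(X)$ be the convex set of finitely supported probability measures on $X$, let $\delta_z$ be the point mass at $z$, and let $V(X)$ be the space of finitely supported signed measures of total mass $0$. For $f\colon X\to\mathbb{R}$ and a finitely supported signed measure $v$ put $\langle f,v\rangle=\sum_z f(z)v(z)$. We use three facts, here and in Section~\ref{sec:examples}.
\begin{itemize}
\item[(L1)] The mixture-preserving functions on $\Delta(X)$ are the functions $m\mapsto\langle f,m\rangle$ with $f\colon X\to\mathbb{R}$ arbitrary. Indeed, for $u\in A$ put $f(z)=u(\delta_z)$ and use induction on the size of the support of $m$.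
\item[(L2)] If $K\subset V(X)$ is a convex cone, then $x\succcurlyeq y:\iff x-y\in K$ defines a mixture preorder: it is reflexive as $0\in K$, transitive as $K+K\subset K$, and strongly independent as $x\alpha z-y\alpha z=\alpha(x-y)$.
\item[(L3)] For this preorder, $\langle f,\cdot\rangle$ is increasing if and only if $\langle f,c\rangle\ge0$ for all $c\in K$. Indeed, the positive and negative parts $c^+,c^-$ of a nonzero $c\in K$ have the same mass $\lambda>0$, so $c=\lambda(x-y)$ with $x=c^+/\lambda\succcurlyeq c^-/\lambda=y$.
\end{itemize}
Remark~\ref{rem:lotteries} shows that every mixture preorder on $\Delta(X)$ has the form (L2).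

\subsection*{Finite $X$} Here the weak topology is the Euclidean one, by (L1). Let $z_0$ be the uniform distribution and suppose only that the section $\{x:x\succcurlyeq z_0\}$ is closed. If $c_i\in K$ and $c_i\to d$, choose $\eta>0$ with $\eta|c_i(z)|\le1/|X|$ for all $i$ and $z$. Then $z_0+\eta c_i\in\Delta(X)$ and $z_0+\eta c_i\succcurlyeq z_0$, so $z_0+\eta d\succcurlyeq z_0$, that is, $d\in K$. Thus $K$ is a closed convex cone in a finite-dimensional space, hence an intersection of half-spaces $\{\langle f,\cdot\rangle\ge0\}$, and (MR) follows.

This argument rests on a point $z_0$ from which one can move in every direction of $V(X)$. For infinite $X$ there is none: if $z_1$ is in the support of $z_0$ and $z$ is not, then $z_0+\eta(\delta_{z_1}-\delta_z)$ has a negative coordinate for every $\eta>0$. No argument that uses sections alone can succeed in general (Proposition~\ref{prop:sections}). Both points of the pair have to move.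

\begin{example}\label{ex:model}
Let $X$ consist of distinct points $a,b$ and $p_n,q_n$ $(n\ge1)$, and let $K$ be the convex cone generated by
\[
c_n=\delta_a-\delta_b+\tfrac1n(\delta_{p_n}-\delta_{q_n}),\qquad n\ge1 .
\]
If $\sum t_nc_n=\delta_a-\delta_b$ with $t_n\ge0$, the coordinate at $p_n$ gives $t_n=0$ for all $n$, which is absurd. So $\delta_a\not\succcurlyeq\delta_b$, and we look for an increasing $\langle f,\cdot\rangle$ with $f(b)-f(a)=1$. By (L3) such an $f$ satisfies $f(p_n)-f(q_n)\ge n$, so it is unbounded. Accordingly, every total variation ball around $\delta_a-\delta_b$ meets $K$, since $c_n$ lies at distance $2/n$. We show how a neighborhood of $(\delta_a,\delta_b)$ that misses the graph tells us which ball to use instead.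

Let $f_0(p_n)=n$ and $f_0=0$ elsewhere. The open set
\[
N=\{(x,y): x(a)>\tfrac23,\ y(a)<\tfrac13,\ \langle f_0,x\rangle<\tfrac13\}
\]
contains $(\delta_a,\delta_b)$ and misses the graph: if $x-y=\sum t_nc_n$ and $(x,y)\in N$, then $\sum t_n=x(a)-y(a)>\frac13$, while $x(p_n)\ge t_n/n$ gives $\langle f_0,x\rangle\ge\sum t_n$.

From now on we use only that $N$ misses the graph. Let $B$ be the set of finitely supported signed measures $v$ with $\sum_z 3(1+f_0(z))|v(z)|<1$, and suppose that $c=\delta_a-\delta_b+v\in K$ with $v\in B$. Since $c$ has mass $0$, the parts $v^+$ and $v^-$ have the same mass $s$, and $2s<\frac13$. Add $v^+$ to the first point, add $v^-$ to the second, and normalize: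
\[
x=\frac{\delta_a+v^+}{1+s},\qquad y=\frac{\delta_b+v^-}{1+s}.
\]
Then $x-y=c/(1+s)\in K$, so $x\succcurlyeq y$. But $x(a)\ge1/(1+s)>\frac67$, $y(a)\le s<\frac16$ and $\langle f_0,x\rangle\le\langle f_0,v^+\rangle<\frac13$, so $(x,y)\in N$, a contradiction. Hence $\delta_a-\delta_b+B$ misses $K$. A functional $\langle f,\cdot\rangle$ that separates the two sets and has $f(b)-f(a)=1$ is nonnegative on $K$ and at most $1$ on $B$, which means $|f|\le3(1+f_0)$. One such $f$ is $f_0$ plus the indicator of $b$, for which $\langle f,c_n\rangle=0$.
\end{example}

The ball $B$ contains no line, so it contains no set of the form $\{v:|\langle f,v\rangle|<\varepsilon\text{ for }f\in F\}$ with $F$ finite. This does no harm. The ball is convex and contains a small multiple of every vector, which is all that algebraic separation requires, and \emph{every} linear functional defines a mixture-preserving function. The general proof first replaces $M$ by a subset of a vector space and then repeats this argument.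

\section{The cone of a mixture preorder}\label{sec:linear}

Let $(M,\succcurlyeq)$ be a preordered mixture space. For $x\in M$ let $e_x$ be the linear functional $u\mapsto u(x)$ on $A$, and let $E$ be the span of $\{e_x:x\in M\}$ in the algebraic dual of $A$. Each $\xi\in E$ can be written as $\sum_m r_me_m$ with finitely many nonzero $r_m\in\mathbb{R}$, and then $\xi(u)=\sum_m r_mu(m)$ for $u\in A$, whichever expression is chosen. In particular the \emph{mass} $h(\xi)=\xi(1)=\sum_m r_m$ is a well-defined linear functional on $E$.

\begin{lemma}\label{lem:evaluation}
\begin{itemize}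
\item[(a)] $e_{x\alpha y}=\alpha e_x+(1-\alpha)e_y$, and every finite convex combination of points $e_m$ equals $e_x$ for some $x\in M$.
\item[(b)] If $\varphi$ is a linear functional on $E$, then $m\mapsto\varphi(e_m)$ belongs to $A$.
\item[(c)] If \textup{(Cl)} holds or $x\mapsto e_x$ is injective, then $e_p=e_q$ implies $p\succcurlyeq q$.
\end{itemize}
\end{lemma}

\begin{proof}
The identity in (a) is the definition of $A$, and (b) follows from it. For the second part of (a), consider $\sum_{i=1}^k a_ie_{m_i}$ with $a_i\ge0$ and $\sum a_i=1$. If $a_k=1$, take $x=m_k$. Otherwise, by induction $\sum_{i<k}a_ie_{m_i}=(1-a_k)e_{x'}$ for some $x'$, and $x=x'(1-a_k)m_k$ works. In (c), the injective case is reflexivity. If $e_p=e_q$, every $u\in A$ takes the same value at $p$ and $q$, so every open subset of $M\times M$ that contains $(p,q)$ contains $(p,p)$. Under (Cl) the complement of the graph is open and does not contain $(p,p)$, so it does not contain $(p,q)$.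
\end{proof}

Part (c) is needed because the axioms give neither cancellation nor associativity, and $x\mapsto e_x$ can identify points. For instance, let $M=\{0,1\}$ with $x1y=x$, $x0y=y$ and $x\alpha y=\max(x,y)$ for $0<\alpha<1$. The third axiom holds: it is immediate for $\alpha\in\{0,1\}$, and for $0<\alpha<1$ both sides equal $y$ if $\beta=0$ and $\max(x,y)$ if $\beta>0$. Here $u(1)=\frac12u(0)+\frac12u(1)$ forces every $u\in A$ to be constant, so $e_0=e_1$.

The preorder is encoded in the set
\[
C=\{\lambda(e_z-e_w):\lambda\ge0,\ z,w\in M,\ z\succcurlyeq w\}\subset E .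
\]
Strong independence and the symmetry axiom allow mixing on the other side as well: for $\alpha\in(0,1)$,
\begin{equation}\label{eq:left}
z\succcurlyeq w\implies y\alpha z=z(1-\alpha)y\succcurlyeq w(1-\alpha)y=y\alpha w .
\end{equation}

\begin{lemma}\label{lem:cone}
$C$ is a convex cone, and $h=0$ on $C$.
\end{lemma}

\begin{proof}
Since $h(e_z)=h(e_w)=1$, we have $h=0$ on $C$. The set $C$ contains $0$ and is closed under multiplication by nonnegative scalars. For sums, let $z\succcurlyeq w$, $z'\succcurlyeq w'$, $\lambda,\mu>0$ and $\alpha=\lambda/(\lambda+\mu)$. By Lemma~\ref{lem:evaluation}(a),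
\[
\lambda(e_z-e_w)+\mu(e_{z'}-e_{w'})=(\lambda+\mu)(e_{z\alpha z'}-e_{w\alpha w'}).
\]
Strong independence gives $z\alpha z'\succcurlyeq w\alpha z'$, and \eqref{eq:left} gives $w\alpha z'\succcurlyeq w\alpha w'$. By transitivity $z\alpha z'\succcurlyeq w\alpha w'$.
\end{proof}

By definition $x\succcurlyeq y$ implies $e_x-e_y\in C$. We need the converse, which says that passing to the cone loses no information:
\begin{equation}\label{eq:faithful}
e_x-e_y\in C\implies x\succcurlyeq y\qquad\text{for all }x,y\in M .
\end{equation}

\begin{lemma}\label{lem:faithful}
If \textup{(Cl)} holds or $x\mapsto e_x$ is injective, then \eqref{eq:faithful} holds.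
\end{lemma}

\begin{proof}
Let $e_x-e_y=\lambda(e_z-e_w)$ with $\lambda\ge0$ and $z\succcurlyeq w$. If $\lambda=0$, Lemma~\ref{lem:evaluation}(c) gives $x\succcurlyeq y$. If $\lambda>0$, put $\alpha=1/(1+\lambda)\in(0,1)$. Dividing $e_x+\lambda e_w=e_y+\lambda e_z$ by $1+\lambda$ gives $e_{x\alpha w}=e_{y\alpha z}$, so $x\alpha w\succcurlyeq y\alpha z$ by Lemma~\ref{lem:evaluation}(c). By \eqref{eq:left}, $y\alpha z\succcurlyeq y\alpha w$. Hence $x\alpha w\succcurlyeq y\alpha w$, and the implication from right to left in strong independence, used only here, gives $x\succcurlyeq y$.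
\end{proof}

\begin{remark}\label{rem:lotteries}
If $M$ is a convex subset of a vector space, linear functionals on that space restrict to members of $A$ and separate points, so $x\mapsto e_x$ is injective and \eqref{eq:faithful} holds for every mixture preorder. For $M=\Delta(X)$, fact (L1) identifies $E$ with the space of finitely supported signed measures, $e_x$ with $x$, and $C$ with a convex cone in $V(X)$ such that $x\succcurlyeq y\iff x-y\in C$.
\end{remark}

\section{Separation by a weighted ball}\label{sec:separation}

A point $d$ of a subset $D$ of a real vector space $E$ is a \emph{core point} of $D$ if for every $v\in E$ there is $\eta>0$ such that $d+tv\in D$ whenever $|t|\le\eta$. We use the algebraic Hahn--Banach separation theorem \cite[Theorem~5.61]{AB}: \emph{if $C$ and $D$ are nonempty disjoint convex subsets of a real vector space and $D$ has a core point, then there are a nonzero linear functional $\varphi$ and $t\in\mathbb{R}$ with $\varphi(c)\ge t\ge\varphi(d)$ for all $c\in C$ and $d\in D$.} No topology on $E$ is involved.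

For $x_0,y_0\in M$, a finite set $F\subset A$ and $\varepsilon>0$ let
\[
N(F,\varepsilon)=\{(x,y)\in M\times M: |f(x)-f(x_0)|<\varepsilon\text{ and }|f(y)-f(y_0)|<\varepsilon\text{ for all }f\in F\}.
\]
These sets form a base of neighborhoods of $(x_0,y_0)$: a basic neighborhood of $x_0$ and one of $y_0$ may be shrunk so that they use the union of the two finite families and the smaller $\varepsilon$.

Suppose that $N(F,\varepsilon)$ misses the graph. As in Example~\ref{ex:model}, we want a convex set $B$ with core point $0$ such that every element of $C$ in $e_{x_0}-e_{y_0}+B$ is a multiple of $e_x-e_y$ with $(x,y)\in N(F,\varepsilon)$. In $E$ the points $e_m$ need not be linearly independent, so positive and negative parts are not canonical. We therefore define $B$ directly as a set of differences $P-Q$ of nonnegative combinations. Adding $p_me_m$ to $e_{x_0}$ moves the value of $f$ by at most $p_m|f(m)-f(x_0)|$, so the weight of $m$ in $P$ must dominate $|f(m)-f(x_0)|/\varepsilon$, and the weight in $Q$ must dominate $|f(m)-f(y_0)|/\varepsilon$. A common weight $g$ for both makes $B$ symmetric, which yields a two-sided bound on the separating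 function.

\begin{lemma}\label{lem:key}
Assume \eqref{eq:faithful}. Let $x_0,y_0\in M$, a finite set $F\subset A$ and $\varepsilon>0$ be such that $N(F,\varepsilon)$ misses the graph of $\succcurlyeq$. Put
\[
g(m)=1+\frac1\varepsilon\sum_{f\in F}\bigl(|f(m)-f(x_0)|+|f(m)-f(y_0)|\bigr),\qquad m\in M .
\]
Then there is an increasing $u\in A$ with $u(y_0)-u(x_0)=1$ and $|u(m)|\le g(m)$ for all $m\in M$.
\end{lemma}

\begin{proof}
\emph{The ball.} Let $B\subset E$ be the set of all $P-Q$ with $P=\sum_mp_me_m$ and $Q=\sum_mq_me_m$, where $p,q\colon M\to[0,\infty)$ are finitely supported, $\sum_mp_mg(m)<1$ and $\sum_mq_mg(m)<1$. The conditions on $(p,q)$ are convex and symmetric, so $B$ is convex and $B=-B$. Given $v=\sum_mr_me_m$, choose $\eta>0$ with $\eta\sum_m|r_m|g(m)<1$. For $0\le t\le\eta$ the coefficients $p_m=t\max(r_m,0)$ and $q_m=t\max(-r_m,0)$ show that $tv\in B$, and $-tv\in B$ by symmetry. So $0$ is a core point of $B$, and $d_0=e_{x_0}-e_{y_0}$ is a core point of the convex set $d_0+B$.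

\emph{The sets $d_0+B$ and $C$ are disjoint.} Suppose that $c=d_0+P-Q\in C$ with $P,Q$ as above. Since $h(c)=0$ and $h(d_0)=0$, we have $\sum_mp_m=\sum_mq_m=:s$. The elements $(e_{x_0}+P)/(1+s)$ and $(e_{y_0}+Q)/(1+s)$ are convex combinations of evaluations, so by Lemma~\ref{lem:evaluation}(a) they equal $e_x$ and $e_y$ for some $x,y\in M$. Then $e_x-e_y=c/(1+s)\in C$, and \eqref{eq:faithful} gives $x\succcurlyeq y$. For $f\in F$ we have $(1+s)f(x)=f(x_0)+\sum_mp_mf(m)$, and therefore
\[
|f(x)-f(x_0)|=\frac{\bigl|\sum_mp_m(f(m)-f(x_0))\bigr|}{1+s}\le\sum_mp_m|f(m)-f(x_0)|\le\varepsilon\sum_mp_mg(m)<\varepsilon .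
\]
The same computation with $y,y_0,q$ in place of $x,x_0,p$ gives $|f(y)-f(y_0)|<\varepsilon$. So $(x,y)$ lies both in $N(F,\varepsilon)$ and in the graph, a contradiction.

\emph{Separation.} There are a nonzero linear $\varphi$ on $E$ and $t\in\mathbb{R}$ with $\varphi(c)\ge t\ge\varphi(d_0+b)$ for all $c\in C$ and $b\in B$. Since $0\in C$, we have $t\le0$, so
\begin{equation}\label{eq:sep}
\varphi(b)\le-\varphi(d_0)\qquad\text{for all }b\in B .
\end{equation}
For $c\in C$ and $n\ge1$ we have $nc\in C$, so $\varphi(c)\ge t/n$; hence $\varphi\ge0$ on $C$. Choose $v$ with $\varphi(v)\ne0$ and $\eta>0$ with $\pm\eta v\in B$. Then \eqref{eq:sep} gives $0<\eta|\varphi(v)|\le-\varphi(d_0)$. Multiplying $\varphi$ by a positive constant, we may assume $\varphi(d_0)=-1$.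

Put $u(m)=\varphi(e_m)$. Then $u\in A$ by Lemma~\ref{lem:evaluation}(b), $u(y_0)-u(x_0)=-\varphi(d_0)=1$, and $u$ is increasing, because $z\succcurlyeq w$ gives $e_z-e_w\in C$. For $0\le r<1/g(m)$ we have $\pm re_m\in B$, so $r|u(m)|\le1$ by \eqref{eq:sep}. Letting $r\to1/g(m)$ gives $|u(m)|\le g(m)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
That (MR) implies (Cl) was shown in Section~\ref{sec:intro}. Assume (Cl) and let $x_0\not\succcurlyeq y_0$. The complement of the graph is open, so some $N(F,\varepsilon)$ misses the graph. Property \eqref{eq:faithful} holds by Lemma~\ref{lem:faithful}, and Lemma~\ref{lem:key} gives an increasing $u\in A$ with $u(x_0)<u(y_0)$. Hence the set of all increasing functions in $A$ is a multi-representation.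
\end{proof}

\begin{remark}\label{rem:hypotheses}
Condition (Cl) enters twice: in Lemma~\ref{lem:evaluation}(c), and in the choice of $N(F,\varepsilon)$. The second use needs a neighborhood in $M\times M$, since $P$ moves $x_0$ and $Q$ moves $y_0$ at the same time. The separating functional $\varphi$ is merely linear; the function $u$ that it defines is weakly continuous only because the weak topology is generated by all of $A$. Of the three mixture axioms, the proof uses only $x\alpha y=y(1-\alpha)x$, in \eqref{eq:left}.
\end{remark}

\section{Growth of the representing functions, and closures}\label{sec:refinements}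

The bound $|u|\le g$ was not needed for Theorem~\ref{thm:main}. It describes what survives when the weak topology is replaced by a coarser one. For $A_0\subset A$ let $\tau(A_0)$ be the coarsest topology on $M$ that makes all $f\in A_0$ continuous; the sets $N(F,\varepsilon)$ with finite $F\subset A_0$ form a base of neighborhoods of $(x_0,y_0)$ for its product. We call $\succcurlyeq$ \emph{$\tau(A_0)$-closed} if its graph is closed in that product. Let $D(A_0)$ be the set of $u\in A$ that are dominated by finitely many members of $A_0$, in the sense that
\[
|u|\le k\Bigl(1+\sum_{i=1}^n|f_i|\Bigr)\qquad\text{for some }k\ge0,\ n\ge0\text{ and }f_1,\dots,f_n\in A_0 .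
\]
Then $D(A_0)$ contains $A_0$ and the constants. Also $D(D(A_0))=D(A_0)$: if $|u|\le k(1+\sum_i|g_i|)$ and $|g_i|\le k_i(1+\sum_j|f_{ij}|)$, then $|u|\le k(1+\sum_ik_i)(1+\sum_{i,j}|f_{ij}|)$.

\begin{theorem}\label{thm:growth}
Let $(M,\succcurlyeq)$ be a preordered mixture space and $A_0\subset A$. If $\succcurlyeq$ is $\tau(A_0)$-closed, then it has a multi-representation $\mathcal{U}\subset D(A_0)$. Consequently, if $A_0=D(A_0)$, then $\succcurlyeq$ is $\tau(A_0)$-closed if and only if it has a multi-representation $\mathcal{U}\subset A_0$.
\end{theorem}

\begin{proof}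
Let $\succcurlyeq$ be $\tau(A_0)$-closed. Since $\tau(A_0)$ is coarser than the weak topology, (Cl) holds, and so does \eqref{eq:faithful}. Let $\mathcal{U}$ be the set of increasing functions in $D(A_0)$; it contains the constants. If $x_0\not\succcurlyeq y_0$, some $N(F,\varepsilon)$ with $F\subset A_0$ misses the graph. The function $u$ of Lemma~\ref{lem:key} satisfies
\[
|u|\le g\le1+\frac1\varepsilon\sum_{f\in F}\bigl(|f(x_0)|+|f(y_0)|\bigr)+\frac2\varepsilon\sum_{f\in F}|f|,
\]
so $u\in\mathcal{U}$, and $u(x_0)<u(y_0)$. Thus $\mathcal{U}$ is a multi-representation. Conversely, if $\mathcal{U}\subset A_0$ is a multi-representation, the sets $\{(x,y):u(x)-u(y)\ge0\}$ with $u\in\mathcal{U}$ are closed for the product of $\tau(A_0)$, and the graph is their intersection.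
\end{proof}

For $A_0=A$ this is Theorem~\ref{thm:main}. The class $A_0$ of bounded mixture-preserving functions also satisfies $A_0=D(A_0)$, so closedness in the topology that they generate is equivalent to representability by bounded functions. Example~\ref{ex:model} separates the two cases. There $K$ is the set of $v$ with $v(p_n)\ge0$, $v(q_n)=-v(p_n)$, $v(b)=-v(a)$ and $v(a)=\langle f_0,v\rangle$ (take $t_n=nv(p_n)$), an intersection of half-spaces, so (MR) holds; but no bounded increasing function has $f(a)<f(b)$.

Lemma~\ref{lem:key} requires only \eqref{eq:faithful} and one neighborhood that misses the graph. On a convex set it therefore applies to preorders that are not closed.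

\begin{theorem}\label{thm:closure}
Let $M$ be a convex subset of a vector space and $\succcurlyeq$ any mixture preorder on $M$. Define $x\succcurlyeq^*y$ to mean that $u(x)\ge u(y)$ for all $u\in A$ that are increasing for $\succcurlyeq$. Then the closure in $M\times M$ of the graph of $\succcurlyeq$ is the graph of $\succcurlyeq^*$. In particular this closure is again the graph of a mixture preorder, and $\succcurlyeq^*$ is the smallest closed mixture preorder that extends $\succcurlyeq$.
\end{theorem}

\begin{proof}
The relation $\succcurlyeq^*$ satisfies (MR) by definition, so it is a mixture preorder with closed graph, and this graph contains the graph of $\succcurlyeq$, hence its closure. If $(x_0,y_0)$ is not in the closure, some $N(F,\varepsilon)$ misses the graph of $\succcurlyeq$. Property \eqref{eq:faithful} holds by Remark~\ref{rem:lotteries}, so Lemma~\ref{lem:key} gives an increasing $u$ with $u(x_0)<u(y_0)$, that is, $x_0\not\succcurlyeq^*y_0$. Finally, any closed set that contains the graph of $\succcurlyeq$ contains its closure.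
\end{proof}

\section{Two counterexamples}\label{sec:examples}

Both examples are preorders on some $\Delta(X)$ given by a cone $K$ as in (L2). In both, $\delta_a-\delta_b\notin K$, but the admissible increasing functions cannot detect this.

\subsection*{Closed sections do not suffice}

In Example~\ref{ex:model} the gap between $\delta_a-\delta_b$ and $K$ was detected by a function with $f(p_n)-f(q_n)\ge n$. To defeat every rate of growth, we allow the coefficient $1/\gamma(n)$ in place of $1/n$, for every sequence $\gamma$ of positive integers. This alone would destroy the closedness of sections: with $y=\frac12(\delta_b+\delta_{q_1})$, the points $y+\frac12(\delta_a-\delta_b)+\frac1{2j}(\delta_{p_1}-\delta_{q_1})$ would lie above $y$, but their limit would not. We therefore tag each generator with a pair of points that records $\gamma$, so that only finitely many generators can be applied to a given lottery. The tag has coefficient $1/n$, so that it becomes negligible when $n$ is chosen after $\gamma$.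

\begin{proposition}\label{prop:sections}
There is a preordered mixture space in which all sets $\{x:x\succcurlyeq y\}$ and $\{x:y\succcurlyeq x\}$ are weakly closed, but \textup{(MR)}, equivalently \textup{(Cl)}, fails.
\end{proposition}

\begin{proof}
Let $G$ be the set of functions from the positive integers to themselves. Let $X$ consist of distinct points $a,b$; $p_n,q_n$ $(n\ge1)$; $r_\gamma,s_\gamma$ $(\gamma\in G)$. Let $K\subset V(X)$ be the convex cone generated by
\[
c_{n,\gamma}=\delta_a-\delta_b+\tfrac1{\gamma(n)}(\delta_{p_n}-\delta_{q_n})+\tfrac1n(\delta_{r_\gamma}-\delta_{s_\gamma}),\qquad n\ge1,\ \gamma\in G .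
\]
Below, $t=(t_{n,\gamma})$ denotes a finitely supported family of nonnegative numbers.

\emph{\textup{(MR)} fails.} If $\sum t_{n,\gamma}c_{n,\gamma}=\delta_a-\delta_b$, the coordinate at $r_\gamma$ gives $\sum_nt_{n,\gamma}/n=0$ for every $\gamma$, so $t=0$, which is absurd. Thus $\delta_a\not\succcurlyeq\delta_b$. Let $\langle f,\cdot\rangle$ be increasing and $\varepsilon>0$. Choose $\gamma\in G$ with $\gamma(n)\ge|f(p_n)-f(q_n)|/\varepsilon$ for all $n$, and then $n\ge|f(r_\gamma)-f(s_\gamma)|/\varepsilon$. By (L3), $0\le\langle f,c_{n,\gamma}\rangle\le f(a)-f(b)+2\varepsilon$. Hence $f(a)\ge f(b)$ for every increasing function, and there is no multi-representation.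

\emph{Each section involves finitely many generators.} Fix $y\in\Delta(X)$ and let $x=y+\sum t_{n,\gamma}c_{n,\gamma}\in\Delta(X)$. Then
\[
0\le x(q_n)=y(q_n)-\sum_\gamma\frac{t_{n,\gamma}}{\gamma(n)},\qquad 0\le x(s_\gamma)=y(s_\gamma)-\sum_n\frac{t_{n,\gamma}}{n},
\]
so $t_{n,\gamma}>0$ forces $y(q_n)>0$ and $y(s_\gamma)>0$. The set $\Pi$ of pairs $(n,\gamma)$ with this property is finite and depends only on $y$. Therefore $\{x:x\succcurlyeq y\}=\{x\in\Delta(X):x-y\in K_\Pi\}$, where $K_\Pi$ is the convex cone generated by the $c_{n,\gamma}$ with $(n,\gamma)\in\Pi$. If instead $x=y-\sum t_{n,\gamma}c_{n,\gamma}\in\Delta(X)$, the same two formulas hold with $p_n,r_\gamma$ in place of $q_n,s_\gamma$, so $\{x:y\succcurlyeq x\}=\{x\in\Delta(X):y-x\in K_{\Pi'}\}$ for the finite set $\Pi'$ of pairs with $y(p_n)>0$ and $y(r_\gamma)>0$.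

\emph{Sections are closed.} Let $L\subset V(X)$ be a finitely generated convex cone with span $W$. We claim that for each $v\in V(X)\setminus L$ there is a linear $\varphi$ on $V(X)$ with $\varphi\ge0$ on $L$ and $\varphi(v)<0$. If $v\notin W$, take $\varphi$ with $\varphi=0$ on $W$ and $\varphi(v)=-1$. If $v\in W$, use the Minkowski--Weyl theorem, by which a finitely generated cone in the finite-dimensional space $W$ is an intersection of finitely many half-spaces $\{\psi\ge0\}$ with $\psi$ linear on $W$; choose $\psi$ with $\psi(v)<0$ and extend it linearly. So $L$ is an intersection of sets $\{\varphi\ge0\}$. The functions $x\mapsto\varphi(x-y)$ and $x\mapsto\varphi(y-x)$ are mixture preserving on $\Delta(X)$, hence weakly continuous, and both sections are weakly closed.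
\end{proof}

\subsection*{A coarser topology}

For a compact space $X$ let $A_0=\{\langle f,\cdot\rangle:f\in C(X)\}$, so that $\tau=\tau(A_0)$ is the topology on $\Delta(X)$ of convergence against continuous functions. Its members are bounded, so $D(A_0)$ consists of all bounded mixture-preserving functions, and Theorem~\ref{thm:growth} represents a $\tau$-closed preorder by such functions. They cannot always be taken continuous. The idea is to let generators $c_n$ converge to $\delta_a-\delta_b$ against $C(X)$ while $c_n^+$ and $c_n^-$ converge to $\delta_a+\mu$ and $\delta_b+\mu$ for a measure $\mu$ with infinite support. The limiting pair is then not available in $\Delta(X)^2$, and the graph can remain closed.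

\begin{proposition}\label{prop:topology}
There are a compact metrizable space $X$ and a mixture preorder on $\Delta(X)$ that is $\tau$-closed but has no multi-representation by $\tau$-continuous mixture-preserving functions. Hence $D(A_0)$ in Theorem~\ref{thm:growth} cannot be replaced by $A_0$, nor by the set of $\tau(A_0)$-continuous functions in $A$.
\end{proposition}

\begin{proof}
For $k,j\ge1$ let $p_k=2^{-k}$, $p_{k,j}=2^{-k}(1+2^{-j})$ and $X_k=\{p_k\}\cup\{p_{k,j}:j\ge1\}$. Let $a=2$, $b=3$ and $X=\{0,a,b\}\cup\bigcup_kX_k\subset\mathbb{R}$. Each $X_k$ is a convergent sequence with its limit and lies in $[2^{-k},\frac32 2^{-k}]$. These intervals are disjoint and shrink to $0$. So $X$ is compact, each $X_k$ is clopen, and the points $a,b,p_{k,j}$ are isolated. For clopen $S\subset X$ the function $m\mapsto m(S)$ belongs to $A_0$. Let $K$ be the convex cone generated by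
\[
c_n=\delta_a-\delta_b+\sum_{k\le n}2^{-k}\bigl(\delta_{p_{k,2n}}-\delta_{p_{k,2n+1}}\bigr),\qquad n\ge1 ;
\]
the measure $\mu$ above is $\sum_k2^{-k}\delta_{p_k}$. For $v=\sum t_nc_n$ the coordinates are
\begin{equation}\label{eq:coordinates}
v(a)=-v(b)=\sum_nt_n,\qquad v(p_{k,2n})=-v(p_{k,2n+1})=2^{-k}t_n\quad(n\ge k),
\end{equation}
and $v$ vanishes at all other points. In particular $v(X_k)=0$.

\emph{No continuous representation.} If $v=\delta_a-\delta_b$, then $t_n=2v(p_{1,2n})=0$ for all $n$, which is absurd; so $\delta_a\not\succcurlyeq\delta_b$. Let $u=\langle f,\cdot\rangle$ be increasing and $\tau$-continuous. The map $z\mapsto\delta_z$ is continuous into $(\Delta(X),\tau)$, because its composition with each member of $A_0$ lies in $C(X)$. So $f(z)=u(\delta_z)$ is continuous, and bounded. By (L3),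
\[
0\le\langle f,c_n\rangle=f(a)-f(b)+\sum_{k\le n}2^{-k}\bigl(f(p_{k,2n})-f(p_{k,2n+1})\bigr).
\]
The $k$th term of the sum tends to $0$ as $n\to\infty$ and is at most $2^{1-k}\sup|f|$ in absolute value, so the sum tends to $0$ by dominated convergence. Hence $u(\delta_a)\ge u(\delta_b)$ for all such $u$.

\emph{No mass escapes along the generators.} Let $(x_i,y_i)\to(x,y)$ be a convergent net in $(\Delta(X),\tau)^2$ with $x_i-y_i=\sum_nt^i_nc_n$ and $t^i_n\ge0$. Coordinates at isolated points converge, so by \eqref{eq:coordinates}
\[
T_i:=\sum_nt^i_n\to T:=(x-y)(a),\qquad t^i_n\to t_n:=2(x-y)(p_{1,2n})\ge0 .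
\]
Only finitely many $t_n$ are nonzero, since $x-y$ has finite support. From $\sum_{n<N}t^i_n\le T_i$ we get $\sum_{n<N}t_n\le T$ for every $N$, so $s:=T-\sum_nt_n\ge0$. We claim that $s=0$. For $N\ge k$ the set $X_{k,N}=\{p_k\}\cup\{p_{k,j}:j\ge2N\}$ is clopen, being $X_k$ minus finitely many isolated points, and
\[
x_i(X_{k,N})\ge\sum_{n\ge N}x_i(p_{k,2n})\ge\sum_{n\ge N}(x_i-y_i)(p_{k,2n})=2^{-k}\Bigl(T_i-\sum_{n<N}t^i_n\Bigr).
\]
In the limit, $x(X_{k,N})\ge2^{-k}(T-\sum_{n<N}t_n)\ge2^{-k}s$. For large $N$ the support of $x$ meets $X_{k,N}$ at most in $p_k$, so $x(p_k)\ge2^{-k}s$ for every $k$. Since $x$ has finite support, $s=0$.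

\emph{The graph is $\tau$-closed.} Let $c=\sum_nt_nc_n\in K$. We compare $x-y$ and $c$ at each point. At $a$ both equal $T$, because $s=0$. At $b$, $(x_i-y_i)(b)=-T_i\to-T=c(b)$. At $p_{k,j}$, by \eqref{eq:coordinates} the coordinate of $x_i-y_i$ is either $\pm2^{-k}t^i_n$ for the one $n\ge k$ with $j\in\{2n,2n+1\}$, or $0$ if there is no such $n$; its limit is $c(p_{k,j})$. At $p_k$: from $(x_i-y_i)(X_k)=0$ we get $(x-y)(X_k)=0=c(X_k)$, and the two measures agree at the other points of $X_k$. At $0$: both measures have total mass $0$ and agree everywhere else. Thus $x-y=c\in K$, that is, $x\succcurlyeq y$.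
\end{proof}

A bounded increasing function that separates $\delta_a$ from $\delta_b$ in this example is given by $f(b)=1$, $f(p_{1,2n})=2$ for all $n$, and $f=0$ elsewhere: $\langle f,c_n\rangle=-1+1=0$. It is discontinuous at $p_1$.

\begin{thebibliography}{9}

\bibitem{AB}
Aliprantis and Border, \emph{Infinite Dimensional Analysis}.

\bibitem{MMT}
David McCarthy, Kalle Mikkola, Teruji Thomas, \emph{Expected utility theory on mixture spaces without the completeness axiom}, arXiv:2102.06898 (2021).

\end{thebibliography}
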